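# Counting geometric multi-chains of filters in the triangular poset

## Three intervals and two nested filters

Take the numbers $1,2,3$ and the three pairs $(1,2),(2,3),(1,3)$. Think of $(i,j)$ as the interval from $i$ to $j$, and order intervals by containment: $(1,2)$ and $(2,3)$ both lie below $(1,3)$, and they are incomparable. A filter is a set of intervals which, with each interval, contains all larger ones. There are five filters here:
$$\emptyset,\quad \{(1,3)\},\quad \{(1,2),(1,3)\},\quad \{(2,3),(1,3)\},\quad \{(1,2),(2,3),(1,3)\}.$$

Now choose two nested filters $V_2\subseteq V_1$. It is convenient to give each interval a level: $0$ if it lies in neither filter, $1$ if it lies in $V_1$ only, $2$ if it lies in $V_2$. Write $(a_{12},a_{23},a_{13})$ for the three levels. Both $V_1$ and $V_2$ are filters exactly when $a_{13}\ge a_{12}$ and $a_{13}\ge a_{23}$. For $a_{13}=0,1,2$ this leaves $1,4,9$ choices of $(a_{12},a_{23})$, so there are $14$ nested pairs.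

We add two requirements about gluing $(1,2)$ and $(2,3)$ into $(1,3)$. If both pieces are in $V_1$, then the glued interval must be in $V_2$. If both pieces are outside $V_1$, then the glued interval must be outside $V_2$. The first requirement removes only the levels $(1,1,1)$, and the second removes only $(0,0,2)$. So $12$ pairs survive. In five of them $(1,2)$ lies outside $V_1$, namely those with levels
$$(0,0,0),\ (0,0,1),\ (0,1,1),\ (0,1,2),\ (0,2,2),$$
and in exactly one of them all three intervals lie outside $V_1$.

The numbers $12,5,1$ are the values at $m=2$, $n=3$, $t=1,2,3$ of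
$$\frac{mt+1}{mn+1}\binom{(m+1)n-t}{n-t}:\qquad \tfrac37\tbinom{8}{2}=12,\quad \tfrac57\tbinom{7}{1}=5,\quad \tfrac77\tbinom60=1 .$$
Does this formula hold for $m$ nested filters on $n$ numbers? The question is taken from Christian Krattenthaler and Henri Mühle, "The Rank Enumeration of Certain Parabolic Non-Crossing Partitions", arXiv:1910.13244 (2019). The answer is yes.

## Geometric multi-chains of $t$-filters

Fix positive integers $m,n,t$ with $t\le n$.

**Definition (triangular poset).** Let $T_n=\{(i,j)\mid 1\le i<j\le n\}$, with $(i,j)\preceq(k,l)$ if and only if $i\ge k$ and $j\le l$. For $(i,j),(k,l)\in T_n$ put $(i,j)+(k,l)=(i,l)$ if $j=k$, and $(i,j)+(k,l)=\bot$ otherwise. For $A,B\subseteq T_n$ put $A+B=\{a+b\mid a\in A,\ b\in B,\ a+b\ne\bot\}$.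

For instance, in $T_4$ we have $(2,3)\preceq(1,3)\preceq(1,4)$, and $\{(1,2),(1,3)\}+\{(3,4)\}=\{(1,4)\}$.

**Definition ($t$-filter).** Let $T_{n,t}=\{(i,j)\in T_n\mid j>t\}$. A $t$-filter is a filter (upward closed subset) of the poset $(T_{n,t},\preceq)$.

If $(i,j)\preceq(k,l)$ and $j>t$, then $l\ge j>t$. So $T_{n,t}$ is upward closed in $T_n$, and a $t$-filter is the same thing as a filter of $T_n$ that is contained in $T_{n,t}$. Every $(i,j)\in T_n$ has $j\ge2$, so $T_{n,1}=T_n$ and the $1$-filters are all the filters of $T_n$. For $n=3$, $t=2$ we have $T_{3,2}=\{(1,3),(2,3)\}$, and the $2$-filters are $\emptyset$, $\{(1,3)\}$ and $\{(1,3),(2,3)\}$.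

**Definition (geometric multi-chain).** A multi-chain of $t$-filters is a tuple $(V_m,\dots,V_1)$ of $t$-filters with $V_m\subseteq\cdots\subseteq V_1$. Put $V_k=V_m$ for $k>m$. The multi-chain is geometric if
$$V_p+V_q\subseteq V_{p+q}\quad\text{for all } p,q\ge1,$$
$$(T_n\setminus V_p)+(T_n\setminus V_q)\subseteq T_n\setminus V_{p+q}\quad\text{for all } p,q\ge1\text{ with }p+q\le m .$$
The complements are taken in $T_n$, not in $T_{n,t}$.

For $m=2$, $n=3$ these are the two requirements of the opening. The only sum is $(1,2)+(2,3)=(1,3)$. The second condition occurs only for $p=q=1$. In the first condition, the cases other than $p=q=1$ have $V_{p+q}=V_2$ and one summand in $V_2$, so they follow from the filter property.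

**Theorem 1.** The number of geometric multi-chains of $t$-filters $(V_m,V_{m-1},\dots,V_1)$ is
$$\frac{mt+1}{mn+1}\binom{(m+1)n-t}{n-t}.$$

Below, $i,j,k$ are elements of $[n]=\{1,\dots,n\}$, and $p,q,r$ are levels.

## From nested filters to arrays of levels

A nested family of sets is recorded by how deep each element sits in it. For a multi-chain put
$$a_{ij}=\max\{p\in\{1,\dots,m\}:(i,j)\in V_p\}\qquad(\max\emptyset:=0),\qquad (i,j)\in T_n .$$
Since the sets are nested, for $1\le p\le m$ we have $(i,j)\in V_p\iff p\le a_{ij}$.

**Lemma 1.** The map $V\mapsto a$ is a bijection from geometric multi-chains of $t$-filters to arrays $a:T_n\to\{0,\dots,m\}$ such that $a_{ij}=0$ whenever $j\le t$, and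
$$\min(m,a_{ij}+a_{jk})\ \le\ a_{ik}\ \le\ a_{ij}+a_{jk}+1\qquad(1\le i<j<k\le n).\tag{1}$$

*Proof.* Chains $V_m\subseteq\dots\subseteq V_1$ of arbitrary subsets of $T_n$ correspond bijectively to arrays $T_n\to\{0,\dots,m\}$, and $V_1\subseteq T_{n,t}$ says exactly that $a_{ij}=0$ for $j\le t$. We translate the remaining conditions one at a time.

**Step 1: the filter property.** We express "all $V_p$ are filters" by inequalities. It means that $a$ is weakly increasing for $\preceq$. To pass from $(i,j)$ to a larger interval we may first enlarge the right end and then the left end, so this is equivalent to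
$$a_{ik}\ge\max(a_{ij},a_{jk})\qquad(i<j<k).\tag{2}$$
The lower bound in (1) implies (2): since $a_{ij}$ and $a_{jk}$ lie between $0$ and $m$, both are at most $\min(m,a_{ij}+a_{jk})$.

**Step 2: sums of members give the lower bound.** Let the $V_p$ be filters with $V_p+V_q\subseteq V_{p+q}$ for all $p,q\geq 1$, and let $i<j<k$. If $a_{ij},a_{jk}\ge1$, take $p=a_{ij}$ and $q=a_{jk}$. Then $(i,k)\in V_{p+q}=V_{\min(m,p+q)}$, so $a_{ik}\ge\min(m,a_{ij}+a_{jk})$. If one of $a_{ij},a_{jk}$ is $0$, the lower bound in (1) is (2).

Conversely, assume the lower bound in (1), and let $(i,j)\in V_p$, $(j,k)\in V_q$ with $p,q\ge1$, possibly larger than $m$. Then $a_{ij}\ge\min(p,m)$ and $a_{jk}\ge\min(q,m)$, so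
$$a_{ik}\ge\min\bigl(m,\min(p,m)+\min(q,m)\bigr)=\min(m,p+q),$$
that is, $(i,k)\in V_{p+q}$. The filter property holds by Step 1.

**Step 3: sums of non-members give the upper bound.** The second condition says: if $p>a_{ij}$, $q>a_{jk}$ and $p+q\le m$, then $a_{ik}<p+q$. The strongest instance is $p=a_{ij}+1$, $q=a_{jk}+1$, because any other allowed $p,q$ are at least as large, so their sum is at least $a_{ij}+a_{jk}+2$. Hence the condition is equivalent to: if $a_{ij}+a_{jk}+2\le m$, then $a_{ik}\le a_{ij}+a_{jk}+1$. If instead $a_{ij}+a_{jk}+2>m$, then $a_{ik}\le m\le a_{ij}+a_{jk}+1$ holds automatically. So the condition is exactly the upper bound in (1). $\square$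

## Column sums: one filter, and what changes with two

For $m=1$ the geometric conditions are empty or automatic: the second one never applies, and $V_1+V_1\subseteq V_1$ follows from the filter property. So we only count filters $V$ of $T_n$, and we do it by columns. The $j$-th column $\{i:(i,j)\in V\}$ contains, with $i$, every smaller index, so it equals $\{1,\dots,c_j\}$ for some $c_j\le j-1$. Enlarging the right end gives $c_j\le c_{j+1}$. Conversely, any $c_1\le\dots\le c_n$ with $0\le c_j\le j-1$ defines a filter $\{(i,j):i\le c_j\}$: if $i'\le i\le c_j$ and $j'\ge j$, then $i'\le c_{j'}$. So a filter is recorded by its column sizes.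

For general $m$ it is natural to try the column sums
$$c_j=\sum_{i<j}a_{ij}=\sum_{p=1}^m\#\{i:(i,j)\in V_p\}.$$
The argument above used that a column is determined by its size. For $m=1$ the filter property alone ensures this: a column is a sequence $a_{1j}\ge a_{2j}\ge\cdots$ of zeros and ones. For $m=2$ this stops being true. Already for $n=3$ the last columns $(a_{13},a_{23})=(1,1)$ and $(2,0)$ are both weakly decreasing and both have sum $2$, and both occur.

Let us see how they occur. For each $a_{12}$ the list below gives the last columns $(a_{13},a_{23})$ allowed by (1), which here reads $\min(2,a_{12}+a_{23})\le a_{13}\le a_{12}+a_{23}+1$ with all entries at most $2$.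

- For $a_{12}=0$: $(0,0),(1,0),(1,1),(2,1),(2,2)$.
- For $a_{12}=1$: $(1,0),(2,0),(2,1),(2,2)$.
- For $a_{12}=2$: $(2,0),(2,1),(2,2)$.

In each row every sum from $c_2=a_{12}$ to $4$ occurs exactly once, and the columns grow by one unit at a time. But the order in which units are added depends on the earlier column. After the sum $1$, the row $a_{12}=0$ raises the second entry and the row $a_{12}=1$ raises the first. So column sums may still determine everything, but we need to know, for all rows at once, which unit comes next. A unit is a pair $(i,p)$, "row $i$ reaches level $p$". What we are missing is a linear order on these pairs.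

## Points on a line and admissible orders

One family of arrays shows where the order should come from. Choose real numbers $x_1<\dots<x_n$ such that no difference $x_j-x_i$ with $i<j$ lies in $\{1,\dots,m\}$, and put
$$a_{ij}=\#\{p\in\{1,\dots,m\}:x_i+p<x_j\}.$$
This array satisfies (1). For the lower bound, $x_j-x_i>a_{ij}$ and $x_k-x_j>a_{jk}$, so $x_k-x_i>a_{ij}+a_{jk}$ and $a_{ik}\ge\min(m,a_{ij}+a_{jk})$. For the upper bound, if $a_{ij}=m$ or $a_{jk}=m$ it is trivial. Otherwise $x_j-x_i\le a_{ij}+1$ and $x_k-x_j\le a_{jk}+1$, so $x_k-x_i\le a_{ij}+a_{jk}+2$ and hence $a_{ik}\le a_{ij}+a_{jk}+1$.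

Let the pair $(i,p)$ stand for the point $x_i+p$. All these points are distinct, so they are linearly ordered. For $i<j$ we have $x_i+p<x_j+q$ if and only if $p-q<x_j-x_i$, and this holds if and only if $p-q\le a_{ij}$: both are true if $p-q\le0$, and for $1\le p-q\le m$ this is the definition of $a_{ij}$. So the array can be read from the order of the points and conversely.

We do not need to know which arrays come from points. We keep only two features of the order: the base points come in their numbered order and levels go up, and shifting everything by $1$ preserves comparisons.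

**Definition (admissible order).** Let $P=[n]\times\{0,\dots,m\}$. A linear order $<$ on $P$ is admissible if

1. $(1,0)<(2,0)<\dots<(n,0)$, and $(i,0)<(i,1)<\dots<(i,m)$ for every $i$;
2. for all $i,j$ and all $p,q<m$: $(i,p)<(j,q)\iff(i,p+1)<(j,q+1)$.

For example, let $n=3$, $m=2$ and $x=(0,\ 1.5,\ 2.7)$. The nine points are $0,1,2$; $1.5,2.5,3.5$; $2.7,3.7,4.7$. They give the admissible order
$$(1,0)<(1,1)<(2,0)<(1,2)<(2,1)<(3,0)<(2,2)<(3,1)<(3,2)\tag{3}$$
and the array $a_{12}=1$, $a_{23}=1$, $a_{13}=2$.

**Lemma 2.** Arrays $a:T_n\to\{0,\dots,m\}$ satisfying (1) are in bijection with admissible orders. The array $a$ corresponds to the order determined by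
$$(i,p)<(j,q)\iff p-q\le a_{ij}\quad(i<j),\qquad (i,p)<(i,q)\iff p<q .\tag{4}$$

*Proof.* In (4), for $i<j$ and $p-q>a_{ij}$ we understand that $(j,q)<(i,p)$. Thus of any two distinct elements exactly one is smaller: (4) is a tournament. Recall that a tournament without 3-cycles is a linear order. Indeed, if $x<y<z$, then $x\ne z$, since otherwise $x<y$ and $y<x$; and if $x<z$ failed, then $z<x$ and $x<y<z<x$ would be a 3-cycle.

**Step 1: from an array to a linear order.** We assume (1) and exclude every 3-cycle in (4). Three elements with the same first coordinate form no cycle.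

Suppose exactly two first coordinates agree, and let $i<j$ be the two values that occur. A cycle on $(i,p),(i,p'),(j,q)$ with $p<p'$ uses $(i,p)<(i,p')$, so it is $(i,p)<(i,p')<(j,q)<(i,p)$. The last two comparisons say $p'-q\le a_{ij}$ and $a_{ij}<p-q$, so $p'<p$, a contradiction. A cycle on $(i,p),(j,q),(j,q')$ with $q<q'$ is $(j,q)<(j,q')<(i,p)<(j,q)$. The last two comparisons say $a_{ij}<p-q'$ and $p-q\le a_{ij}$, so $q'<q$, a contradiction.

Suppose the first coordinates are $i<j<k$, with elements $(i,p),(j,q),(k,r)$. There are two possible cycles.

If $(i,p)<(j,q)<(k,r)<(i,p)$, then $p-q\le a_{ij}$, $q-r\le a_{jk}$ and $p-r>a_{ik}$. Adding the first two, and using $p-r\le m$, we get $p-r\le\min(m,a_{ij}+a_{jk})\le a_{ik}$ by the lower bound in (1), a contradiction.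

If $(i,p)<(k,r)<(j,q)<(i,p)$, then $p-r\le a_{ik}$, $q-r\ge a_{jk}+1$ and $p-q\ge a_{ij}+1$. Adding the last two gives $a_{ik}\ge p-r\ge a_{ij}+a_{jk}+2$, against the upper bound in (1).

So (4) is a linear order.

**Step 2: the order is admissible.** We check properties 1 and 2. For $i<j$ we have $(i,0)<(j,0)$ because $0\le a_{ij}$, and the second half of property 1 is part of (4). By (4), the comparison of $(i,p)$ with $(j,q)$ depends only on $i$, $j$ and $p-q$, so it does not change when $p$ and $q$ both increase by $1$. This is property 2.

**Step 3: from an admissible order to numbers satisfying (4).** Given an admissible order, put $a_{ij}=\max\{p:(i,p)<(j,0)\}$ for $i<j$. By property 1 the set contains $0$ and is closed under decreasing $p$. Hence $0\le a_{ij}\le m$ and $(i,p)<(j,0)\iff p\le a_{ij}$. If $p\ge q$, then property 2, used $q$ times, gives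
$$(i,p)<(j,q)\iff(i,p-q)<(j,0)\iff p-q\le a_{ij}.$$
If $p<q$, then $(i,p)<(j,p)$ by property 1 and $p$ uses of property 2, and $(j,p)<(j,q)$, so $(i,p)<(j,q)$; also $p-q<0\le a_{ij}$. So (4) holds in all cases.

**Step 4: these numbers satisfy (1).** Let $i<j<k$. For the lower bound, write $\min(m,a_{ij}+a_{jk})=p+q$ with $0\le p\le a_{ij}$ and $0\le q\le a_{jk}$. Since $p+q\le m$, we may shift $(i,p)<(j,0)$ by $q$ levels and get $(i,p+q)<(j,q)$. Also $(j,q)<(k,0)$. So $(i,p+q)<(k,0)$, that is, $a_{ik}\ge p+q$.

For the upper bound, first let $a_{ij}+a_{jk}+2\le m$. By the definition of $a$, $(j,0)<(i,a_{ij}+1)$ and $(k,0)<(j,a_{jk}+1)$. Shift the first comparison by $a_{jk}+1$ levels, which stays within level $m$. This gives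
$$(k,0)<(j,a_{jk}+1)<(i,a_{ij}+a_{jk}+2),$$
so $a_{ik}\le a_{ij}+a_{jk}+1$. If $a_{ij}+a_{jk}+2>m$, then $a_{ik}\le m\le a_{ij}+a_{jk}+1$.

**Step 5: the two constructions are inverse.** Starting from $a$ and using (4), we have $\max\{p:(i,p)<(j,0)\}=a_{ij}$. Starting from an admissible order, Step 3 shows that (4) with the new $a$ gives back the order. $\square$

## Column sums determine the chain

Let
$$\mathcal C=\{(c_1,\dots,c_n)\in\mathbb Z_{\ge0}^n:\ c_1\le c_2\le\dots\le c_n,\ c_j\le m(j-1)\text{ for all }j\}.$$

**Theorem A.** The map $V\mapsto(c_1,\dots,c_n)$, with $c_j=\sum_{i<j}a_{ij}$, is a bijection from geometric multi-chains of filters of $T_n$ onto $\mathcal C$. The chain consists of $t$-filters if and only if $c_t=0$.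

For $m=2$, $n=3$ this says that the $12$ chains correspond to the pairs $(c_2,c_3)$ with $0\le c_2\le2$ and $c_2\le c_3\le4$. There are $5+4+3=12$ such pairs, and the three rows listed earlier match them.

*Proof.*

**Step 1: the sums lie in $\mathcal C$, and the role of $c_t$.** Clearly $0\le c_j\le m(j-1)$. By (2), $a_{ij}\le a_{i,j+1}$ for $i<j$, so $c_j\le c_{j+1}$. Hence $c\in\mathcal C$. Next, $a_{it}\le c_t$ for $i<t$, and for $i<j<t$ we have $a_{ij}\le a_{it}\le c_t$ by (2). So $c_t=0$ if and only if $a_{ij}=0$ for all $i<j\le t$, and by Lemma 1 this says that the chain consists of $t$-filters.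

**Step 2: column sums as a word.** By Lemmas 1 and 2 (with no vanishing condition, since $T_{n,1}=T_n$), we may replace chains by admissible orders. We now read $c$ from the order. Let $P_{<m}$ and $P_{>0}$ be the sets of $(i,p)\in P$ with $p<m$ and with $p>0$, and let $\sigma(i,p)=(i,p+1)$, a bijection $P_{<m}\to P_{>0}$. Which elements of $P_{>0}$ are smaller than $(j,0)$? For $i<j$, by (4), those $(i,p)$ with $1\le p\le a_{ij}$. For $i\ge j$ and $p>0$, none, since $(i,p)>(i,0)\ge(j,0)$. So $c_j$ is the number of elements of $P_{>0}$ below $(j,0)$.

List $P$ increasingly as $x_1<\dots<x_{(m+1)n}$, and write a word with the letter $U$ at position $s$ if $x_s$ has level $0$ and $D$ otherwise. The word has $n$ letters $U$ and $mn$ letters $D$. Its $j$-th $U$ belongs to $(j,0)$ and is preceded by exactly $c_j$ letters $D$. So the word and $c$ determine each other. For instance, (3) has the word $UDUDDUDDD$ and $c=(0,1,3)$.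

**Step 3: the word determines the order.** This is injectivity. By property 2, $\sigma:P_{<m}\to P_{>0}$ preserves order. So the $r$-th smallest element of $P_{>0}$ is $\sigma(y)$, where $y$ is the $r$-th smallest element of $P_{<m}$. Suppose $x_1,\dots,x_{s-1}$ are known. If the $s$-th letter is the $i$-th $U$, then $x_s=(i,0)$. If it is the $r$-th $D$, then $x_s=\sigma(y)$ with $y$ as above. Since $y<\sigma(y)=x_s$ by property 1, the element $y$ and all smaller elements of $P_{<m}$ are already listed. So $y$ is the $r$-th element of level less than $m$ in the list $x_1,\dots,x_{s-1}$, and $x_s$ is known too.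

For $UDUDDUDDD$ with $m=2$, the six letters $D$ produce $\sigma$ of $(1,0),(1,1),(2,0),(2,1),(3,0),(3,1)$ in turn, and we recover (3).

**Step 4: every $c\in\mathcal C$ gives a word with a prefix condition.** We start surjectivity. Let $c\in\mathcal C$, and let $w$ be the word with $n$ letters $U$ and $mn$ letters $D$ whose $j$-th $U$ is preceded by exactly $c_j$ letters $D$. It exists because $c_1\le\dots\le c_n\le mn$. In every prefix of $w$,
$$\#D\le m\,\#U.\tag{5}$$
Indeed, a prefix with $j-1<n$ letters $U$ ends before the $j$-th $U$, so it has at most $c_j\le m(j-1)$ letters $D$. A prefix with all $n$ letters $U$ has at most $mn$ letters $D$.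

**Step 5: the reconstruction never gets stuck.** Read $w$ from left to right and build a list as in Step 3: for the $i$-th $U$ append $(i,0)$; for the $r$-th $D$ append $\sigma(y)$, where $y$ is the $r$-th element of level less than $m$ in the current list. We must show that $y$ exists. Elements are only appended, so the first, second, $\dots$ elements of level less than $m$ never change once present.

Suppose that at the $r$-th $D$, with $u$ letters $U$ before it, the list has fewer than $r$ elements of level less than $m$. The first $r-1$ letters $D$ have been processed, so the list has exactly $r-1$ such elements, and the $\sigma$-image of each of them is already in the list. Since the list contains $(i,0)$ for $i\le u$, it then contains $(i,1)$, then $(i,2)$, and so on up to $(i,m)$, for every $i\le u$. These include $mu$ elements of level less than $m$, so $r-1\ge mu$. But (5), for the prefix that ends with this $D$, says $r\le mu$. This is a contradiction.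

The condition (5) is really used. For $m=2$, a word that starts $UDDD$ gets stuck at the third $D$: the list is $(1,0),(1,1),(1,2)$ and has only two elements of level less than $2$.

**Step 6: the list is an admissible order with word $w$.** We check that the list enumerates $P$. All entries lie in $P$, because $\sigma$ is applied only to elements of level less than $m$. They are distinct: by induction the entries listed so far are distinct, so distinct letters $D$ use distinct elements $y$ and append distinct $\sigma(y)$; these have positive level, and the entries from letters $U$ are distinct and have level $0$. There are $(m+1)n=|P|$ entries, so the list is a linear order on $P$.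

Property 1 holds because the $(i,0)$ are appended in the order of $i$, and $\sigma(y)$ is listed after $y$. For property 2, the $r$-th listed element of positive level is, by construction, $\sigma$ of the $r$-th listed element of level less than $m$, for $r=1,\dots,mn$. So $\sigma:P_{<m}\to P_{>0}$ preserves the order, which is property 2. The order is admissible. A letter of $w$ is $U$ exactly when the entry has level $0$, so the word of the order is $w$, and its column sums are $c$. $\square$

**Remark (adding one column).** The rows listed for $n=3$ can now be explained, and this gives a second proof of Theorem A by induction on $n$, using only Steps 1 and 2 of Lemma 2. For $n=1$ both sides have one element. Let $n\ge2$, let $a$ satisfy (1) on $T_{n-1}$, and order $[n-1]\times\{0,\dots,m\}$ by (4). Choose numbers $a_{in}\in\{0,\dots,m\}$ for $i<n$ and put $B=\{(i,p):i<n,\ 0\le p\le a_{in}\}$. Let $i<j<n$. The condition "if $(j,q)\in B$ and $(i,p)<(j,q)$, then $(i,p)\in B$" is strongest for $q=a_{jn}$ and says $\min(m,a_{ij}+a_{jn})\le a_{in}$. The condition "if $(i,p)\in B$ and $(j,q)<(i,p)$, then $(j,q)\in B$"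 is strongest for $p=a_{in}$ and says $a_{in}-a_{ij}-1\le a_{jn}$. So the remaining cases $k=n$ of (1) say exactly that $B$ is an initial segment of the order. It contains all $(i,0)$ with $i<n$, so it contains everything up to $(n-1,0)$, that is, $n-1$ elements of level $0$ and $c_{n-1}$ elements of positive level. Beyond this its size is free, and $|B|=n-1+c_n$. Hence each value $c_n$ with $c_{n-1}\le c_n\le m(n-1)$ occurs for exactly one last column.

## The cycle lemma

It remains to count the sequences in $\mathcal C$ with $c_t=0$. The tool is a classical lemma, which we prove in the form needed.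

**Cycle lemma (Dvoretzky–Motzkin, Raney).** Let $L,r\ge1$, and let $\mathcal S$ be a finite set of integer sequences $(s_1,\dots,s_L)$ with all $s_i\ge-1$ and sum $-r$, closed under cyclic rotation. Call a sequence good if $s_1+\dots+s_i>-r$ for $1\le i<L$. Then exactly $\frac rL|\mathcal S|$ members of $\mathcal S$ are good.

A good sequence is one whose partial sums reach the final value $-r$ only at the very end. Take $L=7$, $r=5$, and the seven sequences with one entry $1$ and six entries $-1$. If the $1$ is in position $k\le5$, the lowest partial sum before the end is at least $-4$, and the sequence is good. If $k=6$ or $k=7$, the fifth partial sum is $-5$, and it is not. So $5=\frac57\cdot7$ are good.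

*Proof.*

**Step 1: good rotations are record minima.** Fix $s\in\mathcal S$, extend it $L$-periodically to $\mathbb Z$, and define $S$ on $\mathbb Z$ by $S_0=0$, $S_i-S_{i-1}=s_i$. Then $S_{i+L}=S_i-r$, so $S_i\to+\infty$ as $i\to-\infty$ and $S_i\to-\infty$ as $i\to+\infty$. The rotation $(s_{b+1},\dots,s_{b+L})$ is good if and only if $S_j-S_b>-r$ for $b<j<b+L$. With $d=b+L$ we have $S_b-r=S_d$, so the condition is $S_j>S_d$ for $d-L<j<d$. It then holds for all $j<d$, since going back by $L$ adds $r>0$ to $S$ and $S_{d-kL}=S_d+kr>S_d$ for $k\ge1$. So the rotation is good if and only if $d$ is a strict record minimum: $S_j>S_d$ for all $j<d$.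

**Step 2: there are exactly $r$ records modulo $L$.** For an integer $h$ let $\tau(h)$ be the least $i$ with $S_i\le h$. It exists by the two limits. Since $S_{\tau(h)-1}\ge h+1$ and downward steps are by exactly $1$, we get $S_{\tau(h)}=h$, and all earlier values exceed $h$. So $\tau(h)$ is a record, and conversely a record $d$ equals $\tau(S_d)$. Thus $h\mapsto\tau(h)$ is a bijection from $\mathbb Z$ to the records. From $S_{i+L}=S_i-r$ we get $\tau(h-r)=\tau(h)+L$. Hence $\tau(h)$ and $\tau(h')$ agree modulo $L$ exactly when $h$ and $h'$ agree modulo $r$, and the records occupy exactly $r$ residue classes modulo $L$.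

**Step 3: averaging.** By Steps 1 and 2, exactly $r$ of the $L$ shifts $b=0,\dots,L-1$ of each $s\in\mathcal S$ are good. So there are $r|\mathcal S|$ pairs $(s,b)$ for which the rotation is good. For a fixed $b$ the rotation permutes $\mathcal S$, so the number of such $s$ is the number of good sequences. Hence $L\cdot\#\{\text{good}\}=r|\mathcal S|$. $\square$

## Counting column sums with $c_1=\dots=c_t=0$

*Proof of Theorem 1.* By Theorem A, we count the $c\in\mathcal C$ with $c_t=0$, that is, $c_1=\dots=c_t=0$.

**Step 1: encoding by multiplicities.** We replace $c$ by how often each value occurs. For $1\le s\le mn+1$ put $u_s=\#\{j>t:c_j=s-1\}$. Weakly increasing sequences $c$ with values in $\{0,\dots,mn\}$ and $c_t=0$ correspond bijectively to sequences $u\in\mathbb Z_{\ge0}^{mn+1}$ with sum $n-t$. Every $c\in\mathcal C$ has values in this range.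

**Step 2: the condition $c\in\mathcal C$ in terms of $u$.** Put $N_s=t+u_1+\dots+u_s=\#\{j:c_j\le s-1\}$. We claim that
$$c\in\mathcal C\iff mN_s\ge s\quad(1\le s\le mn).\tag{6}$$
Let $c\in\mathcal C$. If $N_s=n$, then $mN_s=mn\ge s$. If $N_s<n$, then the entry $c_{N_s+1}$ is at least $s$, and it is at most $mN_s$ because $c\in\mathcal C$. So $s\le mN_s$. Conversely, assume the inequalities in (6). If $c_j=0$, then $c_j\le m(j-1)$. If $c_j=s\ge1$, then entries that are at most $s-1$ occur only at indices below $j$, so $N_s\le j-1$ and $c_j=s\le mN_s\le m(j-1)$.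

**Step 3: this is goodness.** Consider the sequence $(mu_i-1)_{1\le i\le mn+1}$. All terms are integers that are at least $-1$. For $1\le s\le mn$ its partial sum is
$$\sum_{i\le s}(mu_i-1)=m(N_s-t)-s,$$
which is at least $-mt$ if and only if $mN_s\ge s$. For integers, being at least $-mt$ is the same as being greater than $-(mt+1)$. The total sum is $m(n-t)-(mn+1)=-(mt+1)$. So by (6) we are counting the good sequences with $L=mn+1$ and $r=mt+1$.

**Step 4: counting.** The set of all $u\in\mathbb Z_{\ge0}^{mn+1}$ with sum $n-t$ is closed under rotation. By stars and bars it has $\binom{mn+n-t}{n-t}$ elements, and $u\mapsto(mu_i-1)_i$ is injective and commutes with rotation. The cycle lemma gives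
$$\frac{mt+1}{mn+1}\binom{(m+1)n-t}{n-t}.\qquad\square$$

For $m=2$, $n=3$, $t=2$ this is the example after the cycle lemma: the entry $1$ in position $k$ means $c_3=k-1$, and the good positions $k=1,\dots,5$ give $c_3=0,\dots,4$.

## Classes of equal columns

Theorem A classifies geometric multi-chains by their column sums, so it also yields finer counts. For a geometric multi-chain of filters of $T_n$ define the $j$-th column
$$A_j=\{(i,p):(i,j)\in V_p,\ 1\le p\le m\}.$$
Then $|A_j|=c_j$ and $A_1=\emptyset$, and the filter property gives $A_1\subseteq A_2\subseteq\dots\subseteq A_n$. So $A_j=A_{j'}$ if and only if $c_j=c_{j'}$, and the classes of equal columns are intervals of $[n]$. The first class is $\{1,\dots,\tau\}$ with $\tau=\max\{j:A_j=\emptyset\}$. (This $\tau$ is a number attached to the chain; it is not the function in the proof of the cycle lemma.) By Theorem A the chain consists of $t$-filters if and only if $\tau\ge t$.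

In the example (3), with $c=(0,1,3)$, the columns are $A_1=\emptyset$, $A_2=\{(1,1)\}$ and $A_3=\{(1,1),(1,2),(2,1)\}$. They are all distinct, and $\tau=1$.

**Theorem B.** Let $1\le t\le n$, and let $\lambda$ be a partition of $n-t$ with $m_k$ parts equal to $k$ and $e=\sum_km_k$ parts.

1. The number of geometric multi-chains of filters of $T_n$ with $\tau=t$ whose other classes of equal columns have sizes, in some order, the parts of $\lambda$, is
$$\frac tn\cdot\frac{(mn)!}{(mn-e)!\,\prod_km_k!}.$$
2. The number with $\tau=t$ is $\dfrac tn\dbinom{(m+1)n-t-1}{n-t}$.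
3. The number of geometric multi-chains of $t$-filters with exactly $e+1$ distinct columns ($e\ge0$) is
$$\frac1n\binom{mn}e\left[t\binom{n-t}e+\binom{n-t}{e+1}\right].$$
For $t=1$ this is the Fuss–Narayana number $\frac1n\binom{mn}e\binom n{e+1}$.

In part 3 the number $e$ is any non-negative integer, and no $\lambda$ is involved.

For $m=2$, $n=3$ we can compare with the $12$ pairs $(c_2,c_3)$. Part 2 gives $7,4,1$ for $\tau=1,2,3$. These are the $4+3$ pairs with $c_2\ge1$, the four pairs $(0,1),\dots,(0,4)$, and $(0,0)$. For $t=1$, part 1 gives $2$ for $\lambda=(2)$, namely $(1,1)$ and $(2,2)$, and $5$ for $\lambda=(1,1)$. Part 3 with $t=1$ gives $1,6,5$ for $e=0,1,2$, with sum $12$.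

*Proof.*

**Step 1: the encoding when $\tau=t$ exactly.** We find which good sequences occur. Encode $c$ by $u$ as in the proof of Theorem 1. The condition $\tau=t$ means that $c_t=0$ and no $j>t$ has $c_j=0$, that is, $c_t=0$ and $u_1=0$. Then $N_1=t$, and (6) for $s=1$ reads $mt\ge1$, which holds. For $2\le s\le mn$ we have
$$\sum_{i=2}^s(mu_i-1)=m(N_s-t)-(s-1),$$
so $mN_s\ge s$ is equivalent to this sum being at least $-mt+1$, that is, greater than $-mt$. The total is $\sum_{i=2}^{mn+1}(mu_i-1)=m(n-t)-mn=-mt$. So $(mu_i-1)_{2\le i\le mn+1}$ ranges over the good sequences with $L=mn$ and $r=mt$, where $(u_2,\dots,u_{mn+1})\in\mathbb Z_{\ge0}^{mn}$ has sum $n-t$. The sizes of the classes other than the first are the nonzero $u_i$.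

**Step 2: parts 1 and 2.** We apply the cycle lemma to two sets. The sequences in $\mathbb Z_{\ge0}^{mn}$ whose nonzero entries form the multiset of parts of $\lambda$ are closed under rotation. There are $(mn)!/\bigl((mn-e)!\prod_km_k!\bigr)$ of them, since we distribute $m_k$ entries $k$ for each $k$ and $mn-e$ zeros over $mn$ places (note $e\le n-t<mn$). The cycle lemma gives the factor $\frac{mt}{mn}=\frac tn$, which proves part 1. For part 2, use instead all sequences in $\mathbb Z_{\ge0}^{mn}$ with sum $n-t$, of which there are $\binom{mn+n-t-1}{n-t}$.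

**Step 3: part 3.** We fix $e$ and sum over the possible values $s\ge t$ of $\tau$. For $e=0$ all columns are empty, only $c=0$ occurs, and the formula gives $\frac1n\bigl(t+(n-t)\bigr)=1$.

Let $e\ge1$. For $s<n$, the sequences in $\mathbb Z_{\ge0}^{mn}$ of sum $n-s$ with exactly $e$ nonzero entries form a rotation-closed set of size $\binom{mn}e\binom{n-s-1}{e-1}$: choose the places, then write $n-s$ as an ordered sum of $e$ positive integers. By Step 1 with $s$ in place of $t$ and the cycle lemma, the number of chains with $\tau=s$ and $e+1$ distinct columns is $\frac sn\binom{mn}e\binom{n-s-1}{e-1}$. For $s=n$ there are none. It remains to sum over $t\le s\le n-1$. Write $s=t+\sum_{s'=t+1}^s1$ and exchange the order of summation: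
$$\sum_{s=t}^{n-1}s\binom{n-s-1}{e-1}=t\sum_{s=t}^{n-1}\binom{n-s-1}{e-1}+\sum_{s'=t+1}^{n-1}\ \sum_{s=s'}^{n-1}\binom{n-s-1}{e-1}.$$
The hockey-stick identity $\sum_{k=0}^{N-1}\binom k{f}=\binom N{f+1}$ evaluates the first sum to $\binom{n-t}e$ and the inner sum to $\binom{n-s'}e$. Used once more, it gives $\sum_{s'=t+1}^{n-1}\binom{n-s'}e=\sum_{k=1}^{n-t-1}\binom ke=\binom{n-t}{e+1}$, where the missing term $k=0$ vanishes because $e\ge1$. Hence
$$\sum_{s=t}^{n-1}s\binom{n-s-1}{e-1}=t\binom{n-t}e+\binom{n-t}{e+1},$$
and multiplying by $\frac1n\binom{mn}e$ gives part 3. For $t=1$ use $\binom{n-1}e+\binom{n-1}{e+1}=\binom n{e+1}$. $\square$
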